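# Punctual Hilbert schemes in all dimensions and the zeta function of $\mathbb P^{d-1}$

## 1. The guess $\Omega_d(t)=\mathbb L^{d-1}\,\zeta_{\mathbb P^{d-1}}(t)$, tested for $d\le 4$

Fix a length $d$ and let the dimension $m$ of the ambient space grow. For each $m$ there is a punctual Hilbert scheme $\mathrm{Hilb}^d(\mathbb A^m)_0$. A plethystic logarithm extracts from these schemes certain classes $\Omega^m_d$, defined below, and we put them in one series
$$\Omega_d(t)=\sum_{n\ge 0}\Omega_d^{n+2}\,t^n .$$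
Anyone who computes $d=1,2,3$ will guess that for all $d\ge 1$
$$\Omega_d(t)\overset{?}{=}\mathbb L^{d-1}\,\zeta_{\mathbb P^{d-1}}(t),\qquad \zeta_{\mathbb P^{d-1}}(t)=\prod_{i=0}^{d-1}\frac1{1-\mathbb L^it}.$$
We shall see that the guess is right for $d\le3$ and wrong for $d=4$. The denominator is nevertheless right for every $d$; only the numerator has to be corrected, to a polynomial of degree at most $d-3$. The problem is taken from Michele Graffeo, Sergej Monavari, Riccardo Moschetti, Andrea T. Ricolfi, "The motive of the Hilbert scheme of points in all dimensions", arXiv:2406.14321 (2024).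

**The ring $K$.** Write $K=K_0(\mathrm{Var}_{\mathbb C})$. It is generated by classes $[X]$ of varieties (reduced schemes of finite type over $\mathbb C$), with $[X]=[Z]+[X\setminus Z]$ for $Z\subset X$ closed and $[X][Y]=[X\times Y]$. Constructible subsets have classes too. Put $\mathbb L=[\mathbb A^1]$, so that $[\mathbb P^{n}]=1+\mathbb L+\dots+\mathbb L^{n}$.

**Symmetric powers.** There is a homomorphism $\sigma_t:(K,+)\to(1+tK[\![t]\!],\cdot)$, $\sigma_t(A)=\sum_k\sigma_k(A)t^k$, with $\sigma_k[X]=[\mathrm{Sym}^kX]$. We have $\sigma_0=1$ and $\sigma_1=\mathrm{id}$. Multiplicativity says $\sigma_k(A+B)=\sum_{i+j=k}\sigma_i(A)\sigma_j(B)$. We also use the twist rule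
$$\sigma_k(\mathbb L^sA)=\mathbb L^{sk}\sigma_k(A),\qquad\text{i.e.}\qquad \sigma_t(\mathbb L^sA)=\sigma_{\mathbb L^st}(A). \tag{1}$$
For varieties this is Göttsche, *On the motive of the Hilbert scheme of points on a surface*, Lemma 4.4 (due to Totaro). For a difference $A=[X]-[Y]$ it follows by dividing the rule for $X$ by the rule for $Y$, since $\sigma_t$ is a homomorphism. Small examples: $\sigma_k(1)=1$, so $\sigma_t(1)=1/(1-t)$ and $\sigma_t(-1)=1-t$. Next, $\sigma_k(\mathbb L^s)=\mathbb L^{sk}$, and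
$$\sigma_2(\mathbb L+\mathbb L^2)=\sigma_2(\mathbb L)+\mathbb L\cdot\mathbb L^2+\sigma_2(\mathbb L^2)=\mathbb L^2+\mathbb L^3+\mathbb L^4.$$

**The plethystic exponential.** For $A_d\in K$ one has $\mathrm{Exp}\big(\sum_{d>0}A_dt^d\big)=\prod_{d>0}\sigma_{t^d}(A_d)$. The coefficient of $t^d$ is $A_d$ plus an expression in the $A_e$ with $e<d$. So $\mathrm{Exp}:tK[\![t]\!]\to1+tK[\![t]\!]$ is bijective: solve degree by degree. For instance $\mathrm{Exp}(t)=1/(1-t)$ and $\mathrm{Exp}(t-t^2)=(1-t^2)/(1-t)=1+t$.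

**The $\Omega$-classes.** $\mathrm{Hilb}^d(\mathbb A^m)_0$ parametrizes ideals of colength $d$ in $S_m=\mathbb C[x_1,\dots,x_m]$ supported at the origin. We allow $m=0$, with $\mathbb A^0$ a point. The classes $\Omega^m_d$ are defined by
$$\sum_{d\ge0}[\mathrm{Hilb}^d(\mathbb A^m)_0]\,t^d=\mathrm{Exp}\Big(\sum_{d>0}\Omega^m_d\,t^d\Big).$$
Comparing coefficients of $t^d$, and noting that the only term on the right containing $\Omega^m_d$ is $\Omega^m_d$ itself, we get
$$\Omega^m_d=[\mathrm{Hilb}^d(\mathbb A^m)_0]-\sum_{(k_e)}\ \prod_{1\le e<d}\sigma_{k_e}(\Omega_e^m), \tag{2}$$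
the sum being over $(k_e)_{1\le e<d}$, $k_e\ge 0$, with $\sum_e e\,k_e=d$.

**How to count punctual ideals.** Let $I$ be a punctual ideal of colength $d$, let $A=S_m/I$, with maximal ideal $\mathfrak n_A$, and let $W$ be the space of linear forms that land in $\mathfrak n_A^2$. Choose coordinates with $W=\langle x_{k+1},\dots,x_m\rangle$. Then $x_1,\dots,x_k$ generate $A$, so $A=\mathbb C[x_1,\dots,x_k]/J$ where $J$ has no linear terms. Each remaining variable may be sent to any element of $\mathfrak n_A^2$, a space of dimension $d-1-k$. Let $h^d_k$ be the class of the locus of ideals $J\subset(x_1,\dots,x_k)^2$ of colength $d$ supported at the origin. This suggests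
$$[\mathrm{Hilb}^d(\mathbb A^m)_0]=\sum_{k=0}^{\min(m,d-1)}[\mathrm{Gr}(k,m)]\,\mathbb L^{(m-k)(d-1-k)}\,h^d_k , \tag{3}$$
which is Proposition 3 below, proved in Section 4 independently of the present tests. We use it now to test the guess.

**Length 1.** $\mathrm{Hilb}^1(\mathbb A^m)_0$ is a point, so $\Omega_1^m=1$ and $\Omega_1(t)=1/(1-t)$. The guess holds.

**Length 2.** Only $k=1$ contributes, with $J=(x^2)$: $[\mathrm{Hilb}^2(\mathbb A^m)_0]=[\mathrm{Gr}(1,m)]$. Thus $\Omega_2^m=[\mathrm{Gr}(1,m)]-\sigma_2(1)=[\mathrm{Gr}(1,m)]-1$, so that $\Omega_2^{n+2}=[\mathbb P^{n+1}]-1=\mathbb L(1+\mathbb L+\dots+\mathbb L^n)$ and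
$$\Omega_2(t)=\frac{\mathbb L}{(1-t)(1-\mathbb Lt)} .$$
The guess holds.

**Length 3.** Either $k=1$ and $J=(x^3)$, or $k=2$ and $J=(x_1,x_2)^2$. Hence $[\mathrm{Hilb}^3(\mathbb A^m)_0]=\mathbb L^{m-1}[\mathrm{Gr}(1,m)]+[\mathrm{Gr}(2,m)]$ for $m\ge1$. By (2) the correction is $\sigma_3(1)+\sigma_1(1)\Omega_2^m=1+\Omega^m_2=[\mathrm{Gr}(1,m)]$, so
$$\Omega_3^m=(\mathbb L^{m-1}-1)[\mathrm{Gr}(1,m)]+[\mathrm{Gr}(2,m)].$$
Since $\mathbb L^{m-1}-1=(\mathbb L-1)[\mathrm{Gr}(1,m-1)]$ and $[\mathrm{Gr}(1,m)][\mathrm{Gr}(1,m-1)]=(1+\mathbb L)[\mathrm{Gr}(2,m)]$, the first term is $(\mathbb L^2-1)[\mathrm{Gr}(2,m)]$. Hence $\Omega^m_3=\mathbb L^2[\mathrm{Gr}(2,m)]$. The coefficient of $t^n$ in $\zeta_{\mathbb P^2}(t)$ is $[\mathrm{Gr}(2,n+2)]$ (formula (4) below, with $k=2$), so the guess holds again.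

**Length 4.** Here $h^4_1=1$ (only $(x^4)$) and $h^4_3=1$ (only $(x_1,x_2,x_3)^2$). For $k=2$ put $\mathfrak n=(x_1,x_2)$ and let $B$ be the quotient. Then $\dim\mathfrak n_B^2=1$, so $\mathfrak n_B^3=0$ by Nakayama and $\mathfrak n^3\subset J$. Hence $J/\mathfrak n^3$ is a $2$-plane in the $3$-dimensional space $\mathfrak n^2/\mathfrak n^3$. Conversely every such plane gives an ideal of colength $4$. So $h^4_2=[\mathrm{Gr}(2,3)]=1+\mathbb L+\mathbb L^2$. (The family over $\mathrm{Gr}(2,3)$ gives a morphism to the Hilbert scheme that is injective on points with image this locus; classes then agree by fact (F) of Section 4.) By (3),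
$$[\mathrm{Hilb}^4(\mathbb A^2)_0]=(1+\mathbb L)\mathbb L^2+(1+\mathbb L+\mathbb L^2)=1+\mathbb L+2\mathbb L^2+\mathbb L^3,$$
$$[\mathrm{Hilb}^4(\mathbb A^3)_0]=(1+\mathbb L+\mathbb L^2)\mathbb L^4+\mathbb L(1+\mathbb L+\mathbb L^2)^2+1=1+\mathbb L+2\mathbb L^2+3\mathbb L^3+3\mathbb L^4+2\mathbb L^5+\mathbb L^6.$$
The correction in (2) is $\sigma_4(\Omega_1)+\sigma_2(\Omega_1)\Omega_2+\sigma_2(\Omega_2)+\Omega_1\Omega_3$.

For $m=2$ we have $(\Omega_1,\Omega_2,\Omega_3)=(1,\mathbb L,\mathbb L^2)$, the correction is $1+\mathbb L+\mathbb L^2+\mathbb L^2$, and $\Omega_4^2=\mathbb L^3$, as guessed.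

For $m=3$ we have $(\Omega_1,\Omega_2,\Omega_3)=(1,\ \mathbb L+\mathbb L^2,\ \mathbb L^2+\mathbb L^3+\mathbb L^4)$. The correction is
$$1+(\mathbb L+\mathbb L^2)+(\mathbb L^2+\mathbb L^3+\mathbb L^4)+(\mathbb L^2+\mathbb L^3+\mathbb L^4)=1+\mathbb L+3\mathbb L^2+2\mathbb L^3+2\mathbb L^4,$$
so
$$\Omega_4^3=-\mathbb L^2+\mathbb L^3+\mathbb L^4+2\mathbb L^5+\mathbb L^6 .$$
The guess predicts $\mathbb L^3[\mathbb P^3]=\mathbb L^3+\mathbb L^4+\mathbb L^5+\mathbb L^6$. The two differ by $\mathbb L^5-\mathbb L^2$, which is nonzero in $K$ because its $E$-polynomial is $(uv)^5-(uv)^2\neq0$. So the guess fails at $d=4$, at the coefficient of $t^1$. The Euler characteristic does not see the failure, since $\chi(\mathbb L^5-\mathbb L^2)=0$.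

What is true for all $d$ is the following. Here $\mathrm{Gr}(j,d)$ is the Grassmannian of $j$-dimensional subspaces of $\mathbb C^d$, and $\mathrm{Gr}(0,d)$ is a point.

**Theorem A.** Fix $d\ge1$. The following identities hold in $K_0(\mathrm{Var}_{\mathbb C})[\![t]\!]$, without inverting $\mathbb L$ and without passing to a quotient.

1. If $d=1,2,3$, then $\Omega_d(t)=\zeta_{\mathbb P^{d-1}}(t)\cdot\mathbb L^{d-1}$.
2. If $d>3$, then $\Omega_d(t)=\zeta_{\mathbb P^{d-1}}(t)\cdot\mathsf Q_d(t)$, where $\mathsf Q_d(t)\in K_0(\mathrm{Var}_{\mathbb C})[t]$ is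
$$\mathsf Q_d(t)=\sum_{i=0}^{d-3}\Big(\sum_{j=0}^{i}(-1)^{j}\,\Omega^{i-j+2}_d\,[\mathrm{Gr}(j,d)]\,\mathbb L^{\binom{j}{2}}\Big)t^i .$$

The content of part 2 is the degree bound. The $i$-th coefficient displayed is just the $t^i$-coefficient of $\zeta_{\mathbb P^{d-1}}(t)^{-1}\Omega_d(t)$; the theorem says that these coefficients vanish for $i>d-3$.

## 2. Polynomials in $\mathbb L^m$, and the obstruction $\mathbb L-1$

A series with denominator $\prod_{i\le e}(1-\mathbb L^it)$ makes one think of sequences of the form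
$$a_m=\sum_{i=0}^{e}\alpha_i\,\mathbb L^{im},\qquad \alpha_i\in K ,$$
"polynomials in $\mathbb L^m$ of degree at most $e$". Suppose $m\mapsto[\mathrm{Hilb}^d(\mathbb A^m)_0]$ had this form with $e=d-1$ for all $d$. Then everything would be quick. The generating series of $a$ is $\sum_i\alpha_i/(1-\mathbb L^it)$, so multiplication by $\prod_{i\le e}(1-\mathbb L^it)$ leaves a polynomial of degree at most $e$. Degrees add under products. By (1), $\sigma_k(\alpha_i\mathbb L^{im})=\mathbb L^{ikm}\sigma_k(\alpha_i)$, so $\sigma_k$ multiplies the degree by $k$. A product in (2) would then have degree at most $\sum_ek_e(e-1)=d-\sum_ek_e\le d-1$, and by induction $\Omega_d$ would have degree at most $d-1$.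

This breaks at the first nontrivial case. For $d=2$ the sequence is $[\mathrm{Gr}(1,m)]=1+\mathbb L+\dots+\mathbb L^{m-1}$, whose Euler characteristic is $m$. A sequence $\sum_i\alpha_i\mathbb L^{im}$ has Euler characteristic $\sum_i\chi(\alpha_i)$, independent of $m$. So $[\mathrm{Gr}(1,m)]$ is not of this form for any $e$. One wants to write $(\mathbb L^m-1)/(\mathbb L-1)$, but $\mathbb L-1$ is not invertible in $K$, as $\chi(\mathbb L-1)=0$. Inverting it, together with the other differences $\mathbb L^k-\mathbb L^i$, would give an identity in a localization of $K$ only, and Theorem A is a statement in $K$.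

If instead we keep the classes $[\mathrm{Gr}(k,m)]$ as building blocks, a second difficulty appears. We must control $\sigma_k\big(c\,[\mathrm{Gr}(j,m)]\big)$ where $c$ is an arbitrary class, because the $h^d_k$ in (3) enter as coefficients. The twist rule (1) handles a factor that is a power of $\mathbb L$, and here the factor is a Grassmannian.

Both difficulties are resolved as follows. Do the algebra over $\mathbb Q(q)$, where division is allowed, but apply it only to sequences with values in $\mathbb Z[q]$. Such a sequence, if it is a polynomial in $q^m$, is automatically a $\mathbb Z[q]$-combination of Gaussian binomials, as one sees by evaluating at $m=0,1,2,\dots$. Only then substitute $q=\mathbb L$. As for symmetric powers, $[\mathrm{Gr}(j,m)]$ is a sum of powers of $\mathbb L$, so (1) applies to each cell separately; the resulting symmetric functions of the cells lie in $\mathbb Z[q]$.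

## 3. Gaussian binomials as an integral basis

For $k,m\ge0$ let $G_k(m)=\binom mk_q\in\mathbb Z_{\ge0}[q]$ be the Gaussian binomial, zero if $k>m$. The Schubert cells give $G_k(m)|_{q=\mathbb L}=[\mathrm{Gr}(k,m)]$. Moreover $G_k(m)=g_k(q^m)$ for all $m\ge0$, where
$$g_k(X)=\prod_{i=0}^{k-1}\frac{X-q^i}{q^k-q^i}\in\mathbb Q(q)[X]\quad\text{has degree }k.$$
For $m<k$ the factor with $i=m$ vanishes at $X=q^m$, and $g_k(q^k)=1$. We need two identities:
$$\sum_{m\ge0}G_k(m)\,t^m=\frac{t^k}{\prod_{i=0}^k(1-q^it)}, \tag{4}$$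
$$\prod_{i=0}^{d-1}(1-q^it)=\sum_{j=0}^d(-1)^jq^{\binom j2}\binom dj_q\,t^j . \tag{5}$$
Both are inductions from the two Pascal rules. From $\binom{m+1}k_q=q^k\binom mk_q+\binom m{k-1}_q$ the series $\Sigma_k$ in (4) satisfies $(1-q^kt)\Sigma_k=t\,\Sigma_{k-1}$ for $k\ge1$, and $\Sigma_0=1/(1-t)$. For (5), multiply the identity for $d$ by $1-q^dt$. The new coefficient of $(-1)^jt^j$ is $q^{\binom j2}\binom dj_q+q^{d+\binom{j-1}2}\binom d{j-1}_q=q^{\binom j2}\big(\binom dj_q+q^{d+1-j}\binom d{j-1}_q\big)=q^{\binom j2}\binom{d+1}j_q$, because $\binom j2-\binom{j-1}2=j-1$.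

**Lemma 1.** Let $f:\mathbb N\to\mathbb Z[q]$ satisfy $f(m)=F(q^m)$ for all $m\ge0$, with $F\in\mathbb Q(q)[X]$ and $\deg F\le e$. Then $f=\sum_{k\le e}c_kG_k$ with $c_k\in\mathbb Z[q]$.

*Proof.* The polynomials $g_0,\dots,g_e$ have degrees $0,\dots,e$, so they form a $\mathbb Q(q)$-basis of the polynomials of degree at most $e$. Write $F=\sum_{k\le e}c_kg_k$ with $c_k\in\mathbb Q(q)$. Evaluate at $X=q^k$ for $k\le e$: since $g_j(q^k)=G_j(k)$ is $0$ for $j>k$ and $1$ for $j=k$,
$$f(k)=c_k+\sum_{j<k}c_j\,G_j(k).$$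
As $f(k)$ and $G_j(k)$ lie in $\mathbb Z[q]$, induction on $k$ gives $c_k\in\mathbb Z[q]$. $\square$

**Definition.** $P_e\subset K^{\mathbb N}$ is the $K$-module of sequences $m\mapsto\sum_{k=0}^ec_k[\mathrm{Gr}(k,m)]$ with $c_k\in K$.

Clearly $P_e\subset P_{e+1}$, and if $f$ is as in Lemma 1 then $f|_{q=\mathbb L}\in P_e$. Examples: $P_0$ consists of the constant sequences. The sequence $[\mathrm{Gr}(1,m)]$, which defeated Section 2, is in $P_1$. So is $\mathbb L^m=1+(\mathbb L-1)[\mathrm{Gr}(1,m)]$.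

**Lemma 2.**

1. $P_e\cdot P_{e'}\subset P_{e+e'}$.
2. If $a\in P_e$, then the sequence $\sigma_k(a):m\mapsto\sigma_k(a_m)$ lies in $P_{ke}$.
3. $a\in P_e$ if and only if $\prod_{i=0}^e(1-\mathbb L^it)\cdot\sum_{m\ge0}a_mt^m$ is a polynomial in $t$ of degree at most $e$.

*Proof of 1 (products add degrees).* The sequence $G_kG_l$ has values in $\mathbb Z[q]$ and equals $F(q^m)$ for $F=g_kg_l$, of degree $k+l$. By Lemma 1, $[\mathrm{Gr}(k,m)][\mathrm{Gr}(l,m)]$ is in $P_{k+l}$. Extend $K$-bilinearly.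

*Proof of 2 ($\sigma_k$ multiplies degrees by $k$).* By multiplicativity of $\sigma_t$,
$$\sigma_k\Big(\sum_{j=0}^eA_j\Big)=\sum_{\sum k_j=k}\ \prod_j\sigma_{k_j}(A_j).$$
Apply this with $A_j=c_j[\mathrm{Gr}(j,m)]$. If $\sigma_{k}(c\,[\mathrm{Gr}(j,\cdot)])\in P_{kj}$ for all $c\in K$ and all $k$, then by part 1 each product lies in $P_{\sum jk_j}\subset P_{ke}$. So it suffices to treat $c\,[\mathrm{Gr}(j,\cdot)]$.

Fix $m$ and write $G_j(m)=y_1+\dots+y_N$ as a sum of powers of $q$, possible since the coefficients are nonnegative. (If $m<j$ then $N=0$.) With $q=\mathbb L$ substituted, the twist rule (1) gives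
$$\sigma_t\big(c\,[\mathrm{Gr}(j,m)]\big)=\prod_{i=1}^N\sigma_t(y_ic)=\prod_{i=1}^N\sigma_{y_it}(c)=\prod_{i=1}^N\ \sum_{r\ge0}\sigma_r(c)\,y_i^r\,t^r .$$
Expand the product and group the exponent vectors $(r_1,\dots,r_N)$ by the partition $\lambda$ formed by their nonzero entries. Since $\sigma_0(c)=1$,
$$\sigma_t\big(c\,[\mathrm{Gr}(j,m)]\big)=\sum_\lambda\Big(\prod_i\sigma_{\lambda_i}(c)\Big)\,m_\lambda(y_1,\dots,y_N)\,t^{|\lambda|}, \tag{6}$$
where $m_\lambda$ is the monomial symmetric function. The coefficients $\prod_i\sigma_{\lambda_i}(c)$ do not depend on $m$. So we must show: for $|\lambda|=k$ the function $m\mapsto m_\lambda(y)$ satisfies the hypothesis of Lemma 1 with $e=kj$.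

Its values lie in $\mathbb Z[q]$, because the $y_i$ are powers of $q$. Next, $m_\lambda=\sum_{\mu\vdash k}r_{\lambda\mu}\prod_ip_{\mu_i}$ with $r_{\lambda\mu}\in\mathbb Q$ and $p_r$ the power sums; this identity of symmetric functions may be specialized to any number of variables. And
$$p_r(y)=\sum_iy_i^r=G_j(m)\big|_{q\mapsto q^r}=\prod_{i=0}^{j-1}\frac{X^r-q^{ri}}{q^{rj}-q^{ri}}\quad\text{at }X=q^m ,$$
a polynomial in $X=q^m$ of degree $rj$ over $\mathbb Q(q)$. Hence $\prod_ip_{\mu_i}$ is a polynomial in $X$ of degree $j\sum_i\mu_i=jk$, and $m_\lambda(y)=F_\lambda(q^m)$ with $\deg F_\lambda\le jk$, for all $m\ge0$. Lemma 1 applies, and by (6) $\sigma_k(c\,[\mathrm{Gr}(j,\cdot)])\in P_{kj}$.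

*Proof of 3 (recognition by generating series).* Put $q=\mathbb L$ in (4). Then $a_m=\sum_{k\le e}c_k[\mathrm{Gr}(k,m)]$ for all $m$ if and only if
$$\prod_{i=0}^e(1-\mathbb L^it)\cdot\sum_{m\ge 0} a_mt^m=\sum_{k=0}^ec_k\,t^k\prod_{i=k+1}^e(1-\mathbb L^it),$$
since $\prod_{i=0}^e(1-\mathbb L^it)$ is invertible in $K[\![t]\!]$. The $k$-th polynomial $t^k\prod_{i=k+1}^e(1-\mathbb L^it)$ has degree at most $e$ and starts with $t^k$, with coefficient $1$. So these $e+1$ polynomials are unitriangular with respect to $1,t,\dots,t^e$, and their $K$-span is the module of all polynomials of degree at most $e$. $\square$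

Here is part 2 in the smallest case, $c=1$, $j=1$, $k=2$. The $y_i$ are $1,q,\dots,q^{m-1}$, and (6) adds up $m_{(2)}+m_{(1,1)}=\frac12(p_1^2+p_2)$. With $X=q^m$,
$$\tfrac12\Big(\frac{(X-1)^2}{(q-1)^2}+\frac{X^2-1}{q^2-1}\Big)=\frac{(X-1)(qX-1)}{(q-1)(q^2-1)} .$$
Its values at $m=0,1,2$ are $0,\ 1,\ 1+q+q^2$. The recursion in Lemma 1 gives $c_0=0$, $c_1=1$, $c_2=1+q+q^2-(1+q)=q^2$. So $\sigma_2[\mathrm{Gr}(1,m)]=[\mathrm{Gr}(1,m)]+\mathbb L^2[\mathrm{Gr}(2,m)]$, and all the denominators, including the $2$, have disappeared.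

## 4. Sorting punctual ideals by their linear parts

We now prove (3). We shall parametrize strata by morphisms that are injective on points, so we first record that this is enough.

**(F)** *If $f:X\to Y$ is a morphism of varieties that is injective on $\mathbb C$-points, then $[X]=[f(X)]$.*

*Proof.* Noetherian induction on $X$; the case $X=\emptyset$ is trivial. Let $Z=\overline{f(X)}$. By Chevalley's theorem $f(X)$ contains a dense open subset of $Z$, so there is a nonempty, irreducible, smooth $V$, open in $Z$, with $V\subset f(X)$. The map $f^{-1}(V)\to V$ is surjective with finite fibers over closed points, so after shrinking $V$ it is finite, and by generic flatness we may also take it flat. Its generic fiber is reduced, because $f^{-1}(V)$ is, and finite over a field of characteristic $0$, hence étale. So after shrinking $V$ again the map is finite étale. Its fibers over closed points are single points, so it has degree $1$ and is an isomorphism. Thus $[f^{-1}(V)]=[V]$. The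 set $X'=X\setminus f^{-1}(V)$ is a proper closed subset of $X$ with $f(X')=f(X)\setminus V$, and $[X']=[f(X')]$ by induction. Add the two equalities. $\square$

Let $\mathfrak n_m=(x_1,\dots,x_m)\subset S_m$. For $d\ge1$ let $H^d_k\subset\mathrm{Hilb}^d(\mathbb A^k)_0$, with reduced structure, be the locus of ideals $J\subset\mathfrak n_k^2$. It is closed, since there the upper semicontinuous function $\dim S_k/(J+\mathfrak n_k^2)$ takes its maximal value $k+1$. Put $h^d_k=[H^d_k]$. Since $S_k/J$ surjects onto $S_k/\mathfrak n_k^2$, of dimension $k+1$, we have $h^d_k=0$ for $k>d-1$. For $k=0$: $h^1_0=1$ and $h^d_0=0$ for $d\ge2$.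

**Proposition 3.** For all $m\ge0$, $d\ge1$,
$$[\mathrm{Hilb}^d(\mathbb A^m)_0]=\sum_{k=0}^{\min(m,d-1)}[\mathrm{Gr}(k,m)]\,\mathbb L^{(m-k)(d-1-k)}\,h^d_k .$$
Consequently the sequence $m\mapsto[\mathrm{Hilb}^d(\mathbb A^m)_0]$ lies in $P_{d-1}$.

**Step 1: a vector bundle with fibers $\mathfrak n_B^2$.** This bundle will carry the free parameters. Fix $k\le\min(m,d-1)$. For $J\in H^d_k$ let $B=S_k/J$, with maximal ideal $\mathfrak n_B$. Since $J\subset\mathfrak n_k^2$, $\dim\mathfrak n_B/\mathfrak n_B^2=k$, and so $\dim\mathfrak n_B^2=d-1-k$. Let $\mathcal B$ be the universal algebra over $H^d_k$, locally free of rank $d$. As $\mathfrak n_B^d=0$, the map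
$$\mathcal O\otimes\langle\text{monomials of degrees }2,\dots,d\rangle\to\mathcal B$$
has image $\mathfrak n_B^2$ on each fiber. It has constant rank over a reduced scheme, so its image is a vector subbundle $\mathcal M\subset\mathcal B$ of rank $d-1-k$ with fibers $\mathfrak n_B^2$.

**Step 2: coordinates adapted to a given $W$.** Let $V=\langle x_1,\dots,x_m\rangle\cong\mathfrak n_m/\mathfrak n_m^2$ and $W_0=\langle x_{k+1},\dots,x_m\rangle$. The group $GL_m=GL(V)$ acts on $S_m$ by graded automorphisms. We want to move $W_0$ to an arbitrary $(m-k)$-dimensional $W\subset V$ by a group element depending algebraically on $W$, at least piecewise. For a set $T$ of $m-k$ indices, the subspaces $W$ meeting $\langle x_t:t\notin T\rangle$ only in $0$ form an open set $U_T$. Each $W\in U_T$ is the graph of a unique linear map $\varphi_W:\langle x_t:t\in T\rangle\to\langle x_t:t\notin T\rangle$. Let $\pi_T$ be a permutation of the variables taking $W_0$ to $\langle x_t:t\in T\rangle$, and let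 $u_W$ fix $x_t$ for $t\notin T$ and send $x_t$ to $x_t+\varphi_W(x_t)$ for $t\in T$. Then $u_W\pi_TW_0=W$. The $U_T$ cover the Grassmannian; order them and subtract from each the earlier ones. This partitions the Grassmannian of $(m-k)$-dimensional subspaces of $V$ into finitely many locally closed $V_\beta$ with morphisms $g_\beta:V_\beta\to GL_m$ such that $g_\beta(W)W_0=W$.

**Step 3: the parametrizing morphisms.** Let $E_{k,\beta}=V_\beta\times\mathcal M^{\oplus(m-k)}$, with points $(W,J,b_1,\dots,b_{m-k})$, $b_i\in\mathfrak n_B^2$. To such a point associate the ideal $g_\beta(W)\cdot I_{J,b}$, where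
$$I_{J,b}=\ker\big(S_m\to B,\quad x_i\mapsto x_i\ (i\le k),\quad x_{k+i}\mapsto b_i\big).$$
The map $S_m\to B$ is surjective because already $S_k\to B$ is. In families, precomposing with $g_\beta(W)^{-1}$ yields a surjection $\mathcal O_E\otimes S_m\to\mathcal B_E$ onto a locally free algebra of rank $d$, hence a morphism $E_{k,\beta}\to\mathrm{Hilb}^d(\mathbb A^m)$. All $x_i$ become nilpotent in $B$, so the image lies in the punctual locus.

**Step 4: the point can be recovered from the ideal.** This shows that each morphism is injective on $\mathbb C$-points and that images for different $(k,\beta)$ are disjoint. First let $I=I_{J,b}$ and let $\phi:S_m\to B$ be the map above. Then $\phi(\mathfrak n_m)=\mathfrak n_B$, so $\phi(\mathfrak n_m^2)=\mathfrak n_B^2$. A linear form $v\in V$ lies in $(I+\mathfrak n_m^2)/\mathfrak n_m^2$ if and only if $v-w\in I$ for some $w\in\mathfrak n_m^2$, i.e. if and only if $\phi(v)\in\mathfrak n_B^2$. So $(I+\mathfrak n_m^2)/\mathfrak n_m^2$ is the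 kernel of $V\to\mathfrak n_B/\mathfrak n_B^2$. This kernel is $W_0$, because $b_i\in\mathfrak n_B^2$ and because $x_1,\dots,x_k$ form a basis of $\mathfrak n_B/\mathfrak n_B^2$ (as $J\subset\mathfrak n_k^2$).

Now let $I=g_\beta(W)I_{J,b}$. Applying $g_\beta(W)$, we recover $W=(I+\mathfrak n_m^2)/\mathfrak n_m^2$, hence $k=m-\dim W$ and the index $\beta$ with $W\in V_\beta$, hence $I'=g_\beta(W)^{-1}I=I_{J,b}$. Then $J=I'\cap S_k$, and $b_i$ is the image of $x_{k+i}$ in $S_m/I'=S_k/J$.

**Step 5: every punctual ideal occurs.** Let $I\subset S_m$ be punctual of colength $d$. Then $I\subset\mathfrak n_m$. Put $W=(I+\mathfrak n_m^2)/\mathfrak n_m^2$ and $k=m-\dim W$. Since $S_m/I$ surjects onto $S_m/(I+\mathfrak n_m^2)$, of dimension $1+k$, we have $k\le d-1$. Let $V_\beta\ni W$, $I'=g_\beta(W)^{-1}I$, $A=S_m/I'$. Now $\mathfrak n_A/\mathfrak n_A^2=V/W_0$ is spanned by $x_1,\dots,x_k$ and $\mathfrak n_A$ is nilpotent, so $S_k\to A$ is surjective. Its kernel $J=I'\cap S_k$ has colength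 $d$ and is punctual, since the $x_i$ are nilpotent in $A$. An element of $J$ has no constant term, and its linear part lies in $W_0\cap\langle x_1,\dots,x_k\rangle=0$. So $J\subset\mathfrak n_k^2$ and $J\in H^d_k$. Finally, $x_{k+i}\in W_0$ means that $x_{k+i}+w\in I'$ for some $w\in\mathfrak n_m^2$. So the image $b_i$ of $x_{k+i}$ in $A=S_k/J$ equals that of $-w$ and lies in $\mathfrak n_A^2$. Hence $I'=I_{J,b}$ and $I=g_\beta(W)I_{J,b}$.

**Step 6: adding up.** By Steps 4 and 5 the images of the $E_{k,\beta}$ partition $\mathrm{Hilb}^d(\mathbb A^m)_0$, and by (F) the image of $E_{k,\beta}$ has class $[E_{k,\beta}]=[V_\beta]\,\mathbb L^{(m-k)(d-1-k)}h^d_k$. For fixed $k$, $\sum_\beta[V_\beta]=[\mathrm{Gr}(m-k,m)]=[\mathrm{Gr}(k,m)]$. This proves the formula.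

**Step 7: membership in $P_{d-1}$.** Fix $k\le d-1$. The function equal to $G_k(m)\,q^{(m-k)(d-1-k)}$ for $m\ge k$ and to $0$ for $m<k$ has values in $\mathbb Z[q]$. It equals $F(q^m)$ for all $m\ge0$, where
$$F(X)=q^{-k(d-1-k)}\,g_k(X)\,X^{d-1-k},\qquad \deg F=k+(d-1-k)=d-1 ,$$
since $g_k(q^m)=0$ for $m<k$. By Lemma 1 the sequence obtained at $q=\mathbb L$ is in $P_{d-1}$. Multiply by $h^d_k\in K$ and sum over $k\le d-1$. $\square$

Note that the degree is $d-1$ for every stratum $k$, and that nothing was needed about the classes $h^d_k$ beyond their independence of $m$.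

## 5. The classes $\Omega_d^m$ as a sequence in $m$, and two zeros

**Proposition 4.** For every $d\ge1$, the sequence $(m\mapsto\Omega^m_d)_{m\ge0}$ lies in $P_{d-1}$.

*Proof.* Induction on $d$, using (2). The term $[\mathrm{Hilb}^d(\mathbb A^m)_0]$ is in $P_{d-1}$ by Proposition 3. For $d=1$ there is no other term. For $d>1$, by induction $\Omega_e\in P_{e-1}$ for $e<d$, so $\sigma_{k_e}(\Omega_e)\in P_{k_e(e-1)}$ by Lemma 2(2), and by Lemma 2(1) the product $\prod_e\sigma_{k_e}(\Omega_e)$ lies in $P_s$ with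
$$s=\sum_ek_e(e-1)=d-\sum_ek_e\le d-1 . \qquad\square$$

Since all $e<d$ and $\sum ek_e=d$, in fact $\sum_ek_e\ge2$, so the correction terms lie in $P_{d-2}$. We use this in Section 7.

By Lemma 2(3) this already yields the denominator $\prod_{i=0}^{d-1}(1-\mathbb L^it)$, with numerator of degree at most $d-1$ for the series starting at $m=0$. The remaining gain of two in the degree comes from the two smallest ambient spaces.

**Lemma 5.** $\Omega^1_d=0$ for $d\ge2$, and $\Omega^0_d=0$ for $d\ge3$.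

*Proof.* For $m=1$ the only punctual ideal of colength $d$ is $(x^d)$, so the Hilbert series is $\sum_dt^d=1/(1-t)=\mathrm{Exp}(t)$. For $m=0$ the scheme is a point for $d=0,1$ and empty for $d\ge2$, so the series is $1+t=\mathrm{Exp}(t-t^2)$. Since $\mathrm{Exp}$ is injective, $\Omega_1^1=1$ and all other $\Omega^1_d$ vanish; $\Omega^0_1=1$, $\Omega_2^0=-1$, and all other $\Omega^0_d$ vanish. $\square$

The value $\Omega^0_2=-1$ explains why $d=2$ must be treated apart: there $(1-t)(1-\mathbb Lt)\sum_{m\ge0}\Omega_2^mt^m=-(1-t)(1-\mathbb Lt)+\mathbb Lt^2=-1+(1+\mathbb L)t$. This has degree at most $d-1=1$, as it should, but it is not divisible by $t^2$.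

## 6. Proof of Theorem A

Put $D_d(t)=\prod_{i=0}^{d-1}(1-\mathbb L^it)=\zeta_{\mathbb P^{d-1}}(t)^{-1}$.

**Step 1: for $d\ge3$, a polynomial of degree at most $d-3$.** By Proposition 4 and Lemma 2(3) with $e=d-1$, the series
$$N_d(t):=D_d(t)\sum_{m\ge0}\Omega^m_dt^m$$
is a polynomial of degree at most $d-1$. By Lemma 5 the terms $m=0,1$ vanish, so $\sum_{m\ge0}\Omega^m_dt^m=t^2\,\Omega_d(t)$. Hence $D_d(t)\Omega_d(t)=t^{-2}N_d(t)$ is a polynomial $\mathsf Q_d(t)$ of degree at most $d-3$, and $\Omega_d(t)=\zeta_{\mathbb P^{d-1}}(t)\,\mathsf Q_d(t)$.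

**Step 2: its coefficients.** By (5) at $q=\mathbb L$, $D_d(t)=\sum_j(-1)^j\mathbb L^{\binom j2}[\mathrm{Gr}(j,d)]\,t^j$. So for $0\le i\le d-3$ the coefficient of $t^i$ in $D_d(t)\,\Omega_d(t)$ is
$$\sum_{j=0}^i(-1)^j\,\Omega_d^{i-j+2}\,[\mathrm{Gr}(j,d)]\,\mathbb L^{\binom j2}.$$
For $d>3$ this is part 2 of the theorem.

**Step 3: $d=3$.** Steps 1 and 2 give $\Omega_3(t)=\zeta_{\mathbb P^2}(t)\,\Omega_3^2$, so one class is to be computed. By Proposition 3 with $h^3_1=1$ (the ideal $(x^3)$) and $h^3_2=1$ (the ideal $\mathfrak n_2^2$), $[\mathrm{Hilb}^3(\mathbb A^2)_0]=(1+\mathbb L)\mathbb L+1$. Also $\Omega_1^2=1$ and $\Omega_2^2=[\mathbb P^1]-\sigma_2(1)=\mathbb L$. By (2), $\Omega_3^2=1+\mathbb L+\mathbb L^2-\sigma_3(1)-\sigma_1(1)\,\mathbb L=\mathbb L^2$.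

**Step 4: $d=1$ and $d=2$.** These were computed in Section 1, directly from the definition and from Proposition 3: $\Omega_1(t)=1/(1-t)$ and $\Omega_2(t)=\mathbb L/\big((1-t)(1-\mathbb Lt)\big)$. This completes the proof of Theorem A. $\blacksquare$

## 7. A closed form, the sharp denominator, a converse, and $\mathsf Q_4$

The method gives more. Put $\mathsf Q_d=\mathbb L^{d-1}$ for $d\le3$, so that $\Omega_d(t)=\zeta_{\mathbb P^{d-1}}(t)\,\mathsf Q_d(t)$ for all $d$. We use two classical ring homomorphisms: the Euler characteristic with compact supports $\chi:K\to\mathbb Z$, with $\chi(\mathbb L)=1$, and the $E$-polynomial $E:K\to\mathbb Z[u,v]$, with $E(\mathbb L)=uv=:q$ and $E|_{u=v=1}=\chi$.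

**Theorem B.**

(a) (Integral closed form.) For $d\ge3$ and all $m\ge0$,
$$\Omega_d^m=\sum_{k=2}^{d-1}c_{d,k}[\mathrm{Gr}(k,m)],\qquad c_{d,k}=\sum_{j=0}^{k-2}(-1)^j\,\mathbb L^{\binom j2}\,[\mathrm{Gr}(j,k)]\,\Omega_d^{k-j}\in K,$$
so $\Omega_d^2,\dots,\Omega_d^{d-1}$ determine all $\Omega_d^m$. Moreover $\mathsf Q_d(t)=\sum_{k=2}^{d-1}c_{d,k}\,t^{k-2}\prod_{i=k+1}^{d-1}(1-\mathbb L^it)$.

(b) (The denominator is sharp for every $d\ge1$.) $\chi(\mathsf Q_d)(1)=1$. If $D\in K[t]$ and $D(t)\,\Omega_d(t)\in K[t]$, then $E(D)$ is divisible by $\prod_{i=0}^{d-1}(1-q^it)$. In particular none of the $d$ factors of $\zeta_{\mathbb P^{d-1}}(t)$ is superfluous.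

(c) (Converse.) Let $\delta:\mathbb Z_{>0}\to\mathbb Z_{\ge0}$ satisfy $\delta(a)+\delta(b)\le\delta(a+b)$. Let $(H_d),(\Omega_d)$ be sequences in $K^{\mathbb N}$ with $1+\sum_{d>0}H^m_dt^d=\mathrm{Exp}\big(\sum_{d>0}\Omega^m_dt^d\big)$ for all $m$. Then $H_d\in P_{\delta(d)}$ for all $d$ if and only if $\Omega_d\in P_{\delta(d)}$ for all $d$.

(d) $\mathsf Q_4(t)=\mathbb L^3+(\mathbb L^5-\mathbb L^2)\,t$. So the degree bound $d-3$ is attained for $d=4$.

**Proof of (a): inverting the Gaussian matrix.** By Proposition 4, $\Omega_d^m=\sum_{k\le d-1}c_{d,k}[\mathrm{Gr}(k,m)]$ for some $c_{d,k}\in K$. To solve for them we claim that the matrices $\big(\binom mk_q\big)$ and $\big((-1)^{m-k}q^{\binom{m-k}2}\binom mk_q\big)$ are inverse. Indeed, from $\binom mk_q\binom kl_q=\binom ml_q\binom{m-l}{k-l}_q$, setting $j=m-k$,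
$$\sum_k(-1)^{m-k}q^{\binom{m-k}2}\binom mk_q\binom kl_q=\binom ml_q\sum_{j=0}^{m-l}(-1)^jq^{\binom j2}\binom{m-l}{j}_q ,$$
and by (5) at $t=1$ the last sum is $\prod_{i=0}^{m-l-1}(1-q^i)$, which is $1$ for $m=l$ and $0$ for $m>l$, because of the factor $i=0$. Hence, for $k\le d-1$,
$$c_{d,k}=\sum_{j=0}^k(-1)^j\,\mathbb L^{\binom j2}\,[\mathrm{Gr}(j,k)]\,\Omega_d^{k-j}.$$
By Lemma 5 the terms with $k-j\le1$ vanish. This gives the stated formula and also $c_{d,0}=c_{d,1}=0$. By (4), $\sum_m\Omega_d^mt^m=\sum_{k=2}^{d-1}c_{d,k}\,t^k/\prod_{i=0}^k(1-\mathbb L^it)$. Multiplying by $t^{-2}D_d(t)$ gives the formula for $\mathsf Q_d$.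

**Proof of (b), first part: growth of the Euler characteristic.** Since $\chi[\mathrm{Gr}(k,m)]=\binom mk$, for $a\in P_e$ the number $\chi(a_m)$ is a polynomial in $m$ of degree at most $e$. By Proposition 3, $\chi[\mathrm{Hilb}^d(\mathbb A^m)_0]=\sum_{k\le d-1}\binom mk\chi(h^d_k)$, and $h^d_{d-1}=1$, because an ideal $J\subset\mathfrak n_{d-1}^2$ of colength $d$ must equal $\mathfrak n_{d-1}^2$. So this is a polynomial in $m$ of degree $d-1$ with leading coefficient $1/(d-1)!$. The correction terms in (2) lie in $P_{d-2}$, as noted after Proposition 4 (for $d=1$ there are none), so they do not affect the leading term. Hence $\chi(\Omega^m_d)$ is a polynomial in $m$ of degree $d-1$ with leading coefficient $1/(d-1)!$, and the same holds for $\chi(\Omega^{n+2}_d)$ as a polynomial in $n$. On the other hand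
$$\sum_{n\ge0}\chi(\Omega_d^{n+2})\,t^n=\frac{\chi(\mathsf Q_d)(t)}{(1-t)^d} .$$
Write $\chi(\mathsf Q_d)(t)=\sum_ip_it^i$. For large $n$ the coefficient of $t^n$ on the right is $\sum_ip_i\binom{n-i+d-1}{d-1}$, a polynomial in $n$ whose coefficient of $n^{d-1}$ is $\chi(\mathsf Q_d)(1)/(d-1)!$. Therefore $\chi(\mathsf Q_d)(1)=1$.

**Proof of (b), second part: no pole cancels.** For $0\le i\le d-1$ the element $E(\mathsf Q_d)(q^{-i})\in\mathbb Z[u,v,q^{-1}]$ specializes at $u=v=1$ to $\chi(\mathsf Q_d)(1)=1$, so it is nonzero. Let $D\,\Omega_d=R\in K[t]$. Multiplying by $D_d(t)$ and applying $E$,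
$$E(D)\,E(\mathsf Q_d)=E(R)\prod_{i=0}^{d-1}(1-q^it).$$
Setting $t=q^{-i}$ in the domain $\mathbb Z[u,v,q^{-1}]$ gives $E(D)(q^{-i})=0$ for $0\le i\le d-1$. These are $d$ distinct elements of $\mathbb Q(u,v)$, so $E(D)=P\cdot\prod_{i=0}^{d-1}(1-q^it)$ with $P\in\mathbb Q(u,v)[t]$. The product has constant term $1$, hence is invertible in $\mathbb Z[u,v][\![t]\!]$. So $P$ has coefficients in $\mathbb Z[u,v]$, and the divisibility holds in $\mathbb Z[u,v][t]$. If one of the $d$ factors were superfluous, the product $D$ of the other $d-1$ factors would satisfy $D\,\Omega_d\in K[t]$; but $E(D)\ne0$ has degree at most $d-1$ in $t$ and cannot be divisible by a polynomial of degree $d$. For $d=1$ this says that $\Omega_1(t)=1/(1-t)$ is not a polynomial.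

**Proof of (c).** We have $H_d=\sum_{\sum ek_e=d}\prod_e\sigma_{k_e}(\Omega_e)$, and the only term involving $\Omega_d$ is $\Omega_d$ itself. If $\Omega_e\in P_{\delta(e)}$ for the $e$ occurring in a product, then by Lemma 2 the product lies in $P_s$ with $s=\sum_ek_e\delta(e)\le\delta\big(\sum_eek_e\big)=\delta(d)$. This gives "if" at once. For "only if", induct on $d$: $\Omega_d$ equals $H_d\in P_{\delta(d)}$ minus products of terms $\sigma_{k_e}(\Omega_e)$ with $e<d$, and these products lie in $P_{\delta(d)}$ by induction. (Proposition 4 is the case $\delta(d)=d-1$ of "only if".)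

**Proof of (d).** The classes $\Omega_4^2=\mathbb L^3$ and $\Omega_4^3=-\mathbb L^2+\mathbb L^3+\mathbb L^4+2\mathbb L^5+\mathbb L^6$ were computed in Section 1 from Proposition 3 and (2). By Theorem A, with $[\mathrm{Gr}(1,4)]=[\mathbb P^3]$,
$$\mathsf Q_4(t)=\Omega^2_4+\big(\Omega_4^3-\Omega_4^2[\mathbb P^3]\big)t=\mathbb L^3+(\mathbb L^5-\mathbb L^2)\,t .$$
The coefficient of $t$ has $E$-polynomial $q^5-q^2\ne0$. $\square$

As a check on (b), $\chi(\mathsf Q_4)(1)=1+(1-1)=1$. We have shown $\deg\mathsf Q_d\le d-3$ for all $d\ge3$, with equality for $d=3$ and $d=4$; equality for $d>4$ is not claimed.
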